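# Counting components of spaces of foliations of fixed codimension

## 1. Codimension-one foliations of degree zero and one, by hand

Let $x_0,\dots,x_n$ be coordinates on $V=\mathbb C^{n+1}$ with $n\ge2$, and let $U=V^*$ be the space of linear forms. Let $R=\sum x_i\partial_i$ be the Euler field. A codimension-one foliation of degree $d$ on $\mathbb P^n$ is the class, up to scalar, of a nonzero 1-form $\omega=\sum a_i\,dx_i$ with $a_i$ homogeneous of degree $d+1$ such that
$$i_R\omega=\sum x_ia_i=0,\qquad \omega\wedge d\omega=0,$$
and such that the $a_i$ vanish together only in codimension $\ge 2$. (The general definition is in Section 2.) The last condition is open, as we check in Section 5. So we first find all $\omega$ satisfying the two equations, call this set $X(U)$, and then look at the irreducible components of $X(U)$ which contain an $\omega$ with small zero locus.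

One identity is used twice below. Since $\omega$ is homogeneous of total degree $d+2$ (each $dx_i$ counting $1$), $L_R\omega=(d+2)\omega$, and $i_R\omega=0$, so Cartan's formula gives $i_R\,d\omega=(d+2)\,\omega$. Thus $\omega$ can be recovered from $d\omega$.

**Degree 0.** Write $\omega=\sum a_{ij}x_i\,dx_j$. The equation $i_R\omega=0$ says that $(a_{ij})$ is skew, so $\omega$ is the same as an element $A=\sum_{i,j} a_{ij}\,dx_i\wedge dx_j=d\omega$ of $\Lambda^2U$. If $\omega\wedge d\omega=0$, applying $d$ gives $A\wedge A=0$. Conversely, $i_R(A\wedge A)=2\,(i_RA)\wedge A=4\,\omega\wedge d\omega$. So $X(U)=\{A\in\Lambda^2U: A\wedge A=0\}$, the decomposable 2-vectors. If $A=2\,d\ell_1\wedge d\ell_2\neq0$, then $\omega=\ell_1d\ell_2-\ell_2d\ell_1$ vanishes exactly on $\ell_1=\ell_2=0$, of codimension $2$. The space of foliations is therefore the Grassmannian of 2-planes in $U$. It has one component for every $n\ge2$.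

**Degree 1.** Now the $a_i$ are quadratic and $\Theta=d\omega$ is a closed 2-form with linear coefficients, with $i_R\Theta=3\omega$. Applying $d$ to $\omega\wedge\Theta=0$ gives $\Theta\wedge\Theta=0$. So $x\mapsto\Theta(x)$ is a linear map $V\to\Lambda^2U$ whose image $L$ is a linear space of decomposable 2-vectors.

Such an $L$ has one of two shapes. A nonzero decomposable 2-vector is a 2-plane in $U$ with a scale. If $a,b,a+b$ are decomposable then $a\wedge b=0$, so the two planes meet in a nonzero subspace. Hence all planes of $L$ meet pairwise. Suppose there are two distinct ones $p_1,p_2$, meeting in a line $l$, and suppose some $p_3$ does not contain $l$. Then $p_3$ meets $p_1$ and $p_2$ in two different lines, so $p_3\subset U_0:=p_1+p_2$, which has dimension 3. A plane $p_4\not\subset U_0$ would meet $U_0$ in at most a line. That line would lie in $p_1\cap p_2\cap p_3=l\cap p_3=0$, which is impossible. So either all planes of $L$ contain a common line $\mathbb C\ell$, or $L\subset\Lambda^2U_0$ with $\dim U_0=3$. (If $L$ contains at most one plane, the first case holds.)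

*Common line.* Take $\ell=x_0$. Then $\Theta=dx_0\wedge\beta$ with $\beta$ having linear coefficients. From $d\Theta=0$ we get $dx_0\wedge d\beta=0$. As $d\beta$ has constant coefficients, $d\beta=dx_0\wedge dg$ for a linear form $g$. Then $\beta+g\,dx_0$ is closed, hence equal to $dQ$ with $Q$ quadratic, and $\Theta=dx_0\wedge dQ$. Therefore $\omega=\frac13 i_R\Theta=\frac13(\ell\,dQ-2Q\,d\ell)$.

*Three-dimensional span.* Let $x_0,x_1,x_2$ be a basis of $U_0$ and let $y_j$ be the other coordinates. In $d\Theta=0$ the terms containing $dy_j$ are $dy_j\wedge\partial_{y_j}\Theta$ with $\partial_{y_j}\Theta\in\Lambda^2U_0$, so $\partial_{y_j}\Theta=0$. Thus $\Theta$, and with it $\omega=\frac13i_R\Theta$, involves only $x_0,x_1,x_2$: it is pulled back from $\mathbb C^3$.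

Conversely, $\omega=\ell\,dQ-2Q\,d\ell$ satisfies $i_R\omega=2\ell Q-2Q\ell=0$ and $\omega\wedge d\omega=3\,\omega\wedge d\ell\wedge dQ=0$. On $\mathbb C^3$, every $\omega$ with $i_R\omega=0$ is integrable: $\omega\wedge d\omega=h\,dx_0\wedge dx_1\wedge dx_2$ satisfies $i_R(\omega\wedge d\omega)=-\omega\wedge 3\omega=0$, which forces $h=0$. So
$$X(U)=X_1(U)\cup X_2(U),$$
$$X_1(U)=\{\ell\,dQ-2Q\,d\ell:\ \ell\in U,\ Q\in S^2U\},\qquad X_2(U)=\{\text{pullbacks of forms in } X((\mathbb C^{3})^*)\text{ under linear maps } V\to\mathbb C^3\}.$$

Both sets are irreducible, being images of irreducible varieties ($U\times S^2U$, respectively $\mathrm{Hom}(V,\mathbb C^3)$ times a vector space). Both are closed. By the analysis above, $X_1(U)$ is the set of $\omega\in X(U)$ such that $d\ell\wedge d\omega=0$ for some point $[\ell]$ of the complete variety $\mathbb P(U)$. And $X_2(U)$ is the set of $\omega\in X(U)$ that involve only the linear forms in $U_0$, for some $U_0$ in the complete variety of 3-dimensional subspaces of $U$.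

For $n=2$ we have $X_1(U)\subset X_2(U)=X(U)$. For $n\ge3$ neither contains the other:

* $\omega=x_0dQ-2Q\,dx_0$ with $Q=x_1^2+x_2^2+x_3^2$ has $d\omega=3\,dx_0\wedge dQ$. Its values span $dx_0\wedge\langle dx_1,dx_2,dx_3\rangle$, which is in no $\Lambda^2U_0$ with $\dim U_0=3$. Its zero locus is $\{x_0=Q=0\}\cup\{x_1=x_2=x_3=0\}$, of codimension 2.
* $\omega=5x_1x_2\,dx_0-4x_0x_2\,dx_1-x_0x_1\,dx_2$ satisfies $i_R\omega=0$ and $d\omega=3x_0\,dx_1\wedge dx_2-6x_1\,dx_0\wedge dx_2-9x_2\,dx_0\wedge dx_1$. Its values span $\Lambda^2\langle dx_0,dx_1,dx_2\rangle$, so they have no common line. Its zero locus is the set where two of $x_0,x_1,x_2$ vanish, of codimension 2.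

The number of components of the space of codimension-one foliations of degree 1 on $\mathbb P^n$ is thus $1,2,2,2,\dots$ for $n=2,3,4,5,\dots$. It goes up once and then stays. Moreover, one and the same recipe ($X_1$ or $X_2$) describes each component for all $n$. Is something like this true for every codimension $q$ and every degree $d$?

## 2. Foliations of codimension $q$ and the numbers $\mathrm{ic}^q(\mathbb P^n,d)$

**Definition (foliations).** Let $n>q\ge1$ and $d\ge0$. The space $\mathrm{Fol}^q(\mathbb P^n,d)$ of foliations of codimension $q$ and degree $d$ on $\mathbb P^n=\mathbb P^n_{\mathbb C}$ is the locally closed subset of $\mathbb PH^0(\mathbb P^n,\Omega^q(d+q+1))$ consisting of the classes of nonzero twisted $q$-forms $\omega$ such that the zero locus $\mathrm{Sing}(\omega)$ has codimension $\ge2$ and, near every point outside $\mathrm{Sing}(\omega)$, one can write $\omega=\omega_1\wedge\dots\wedge\omega_q$ with holomorphic 1-forms $\omega_i$ satisfying $d\omega_i\wedge\omega_1\wedge\dots\wedge\omega_q=0$ for all $i$. We write $\mathrm{ic}^q(\mathbb P^n,d)$ for its number of irreducible components. For dimension (rank) $r$ we put $\mathrm{Fol}_r(\mathbb P^n,d)=\mathrm{Fol}^{n-r}(\mathbb P^n,d)$,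 with $\mathrm{ic}_r(\mathbb P^n,d)$ components.

In this language Section 1 says $\mathrm{ic}^1(\mathbb P^n,0)=1$ for $n\ge2$, $\mathrm{ic}^1(\mathbb P^2,1)=1$, and $\mathrm{ic}^1(\mathbb P^n,1)=2$ for $n\ge3$.

There are two ways to let $n$ grow: fix the rank or fix the codimension. We take two results as given.

* For $n\ge4$, $\mathrm{ic}_2(\mathbb P^n,2)$ is at least the number of partitions of $n-4$, and this number exceeds $e^{2\sqrt{n-4}}/14$.
* For every fixed $r\ge2$, $\lim_{n\to\infty}\mathrm{ic}_r(\mathbb P^n,2)=+\infty$.

So with fixed rank, already in degree 2, the count explodes. The question, from J. V. Pereira and J. P. dos Santos, "Distributions with locally free tangent sheaf", arXiv:2408.10057 (2024), is about fixed codimension: for $q\ge2$, is $\limsup_{n\to\infty}\mathrm{ic}^q(\mathbb P^n,2)$ finite? The answer is yes, and the pattern of Section 1 holds in general.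

**Theorem A.** Let $q\ge1$, $d\ge0$. There is a constant $k=k(q,d)$ with $\mathrm{ic}^q(\mathbb P^n,d)\le k$ for all $n>q$. Moreover $\mathrm{ic}^q(\mathbb P^n,d)\le\mathrm{ic}^q(\mathbb P^{n+1},d)$ for all $n>q$. Hence $\lim_{n\to\infty}\mathrm{ic}^q(\mathbb P^n,d)$ exists and is finite. In particular $\limsup_n\mathrm{ic}^q(\mathbb P^n,2)<\infty$ for all $q\ge2$.

**Theorem B.** Given $q\ge1$, $d\ge0$ there is $N\ge q+1$ such that for all $n\ge N$:

1. for each component $Z$ of $\mathrm{Fol}^q(\mathbb P^N,d)$ there is a unique component $Z_n$ of $\mathrm{Fol}^q(\mathbb P^n,d)$ containing all linear pullbacks of elements of $Z$, and $Z\mapsto Z_n$ is a bijection between the sets of components;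
2. $\mathcal F\in\mathrm{Fol}^q(\mathbb P^n,d)$ lies in $Z_n$ if and only if its restriction to a general linear $\mathbb P^N\subset\mathbb P^n$ is a foliation lying in $Z$.

**Corollary C.** For $q\ge2$, $\lim_n\mathrm{ic}^q(\mathbb P^n,2)\ge p(q-2)>e^{2\sqrt{q-2}}/14$, where $p$ is the partition function. So the limit is finite for each $q$, but no bound is uniform in $q$.

## 3. Why an argument for one $n$ at a time gives no bound

For one fixed $n$ the number $\mathrm{ic}^q(\mathbb P^n,d)$ is finite, because a quasi-projective variety has finitely many components. The first thing to try is to bound it through the equations. Their degrees do not depend on $n$: we will see in Section 5 that they are linear and quadratic. But the number of unknowns grows with $n$, and bounded degree alone does not help. The quadrics $y_i(y_i-y_0)=0$, $i=1,\dots,M$, cut out $2^M$ points in $\mathbb P^M$.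

The next thing to try is to compare different $n$. Foliations can be pulled back along linear projections $\mathbb P^{n+1}\dashrightarrow\mathbb P^n$ and restricted to hyperplanes. Pulling back will show that no component is lost when $n$ grows (Section 7), but this is a lower bound. For an upper bound one wants to say that nothing new appears, and the degree 1 example shows two obstacles.

First, components are not made of pullbacks from a bounded dimension. Take $\ell=x_0$ and $Q=x_1^2+\dots+x_n^2$. The values of $d(\ell\,dQ-2Q\,d\ell)=3\,dx_0\wedge dQ$ span $dx_0\wedge\langle dx_1,\dots,dx_n\rangle$, so this form genuinely needs all $n+1$ variables, for every $n$.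

Second, restriction can merge components. The components $X_1$ and $X_2$ are different on $\mathbb P^3$, but on $\mathbb P^2$ every form of $X_1$ lies in $X_2$. So restricting to $\mathbb P^2$ does not tell them apart. Restriction would give a bound if there were one dimension $N$ such that restriction to linear subspaces $\mathbb P^N$ distinguishes all components on all $\mathbb P^n$, $n\ge N$. Nothing in an argument with $n$ fixed produces such an $N$: new pairs of components that become indistinguishable on smaller spaces could, a priori, keep appearing.

The way past this point is to treat all $n$ as one object. The sets $X(U)$, for all $U$ together, are stable under pullback by all linear maps, not only surjective ones. For such families there is a finiteness theorem.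

## 4. Polynomial functors and topological Noetherianity

**Definition (polynomial functor).** A polynomial functor of finite degree over a field $K$ is a functor $P$ from finite-dimensional $K$-vector spaces to themselves for which each map $\mathrm{Hom}(U,U')\to\mathrm{Hom}(P(U),P(U'))$, $\varphi\mapsto P(\varphi)$, is polynomial, of degree bounded independently of $U,U'$.

Examples are $U\mapsto\Lambda^qU$ and $U\mapsto S^eU$, of degrees $q$ and $e$: the entries of $\Lambda^q\varphi$ are the $q\times q$ minors of $\varphi$. Tensor products of such functors are again examples. Note that each $P(\varphi)$ is linear on $P(U)$; it is the dependence on $\varphi$ that is polynomial.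

**Definition (closed subset).** A closed subset $X\subseteq P$ is a rule assigning to each $U$ a Zariski-closed $X(U)\subseteq P(U)$ such that $P(\varphi)X(U)\subseteq X(U')$ for all linear $\varphi:U\to U'$. Inclusions, finite unions and intersections are taken for each $U$; they again give closed subsets.

**Theorem (J. Draisma,** *Topological Noetherianity of polynomial functors*, J. Amer. Math. Soc. 32 (2019), 691–707**).** Let $P$ be a finite-degree polynomial functor over an infinite field. Then every descending chain of closed subsets of $P$ stabilizes.

For $P=\Lambda^2$ over $\mathbb C$ the theorem can be seen by hand. Let $X$ be a closed subset, nonempty for some $U$. Then $X(U)$ contains $0$ for every $U$, by applying zero maps. It is stable under $\mathrm{GL}(U)$ and closed, so $X(U)=\{\operatorname{rank}\le2r_U\}$ with $0\le r_U\le\lfloor\dim U/2\rfloor$. Injections show that $r_U$ does not decrease with $\dim U$. If $r_U<\lfloor\dim U/2\rfloor$ for some $U$ and $X(W)$, with $\dim W\ge\dim U$, contained an element of rank at least $2r_U+2$, it would by closedness contain one of rank exactly $2r_U+2$. A linear map $W\to U$ injective on the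 $(2r_U+2)$-dimensional support of this element would carry it into $X(U)$, a contradiction. So $X$ is empty, or everything, or $\{\operatorname{rank}\le2r\}$ for one $r$, and descending chains stop.

Functoriality is essential. Let $Y_m(U)=P(U)$ if $\dim U\ge m$ and $Y_m(U)=\emptyset$ otherwise. Each $Y_m(U)$ is Zariski-closed, and $Y_1\supsetneq Y_2\supsetneq\cdots$ never stabilizes. This does not contradict the theorem: for $m\ge1$ the zero map from an $m$-dimensional space to $0$ shows that $Y_m$ is not a closed subset of $P$.

## 5. Foliations as an open part of one closed subset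

Fix $q\ge1$ and $d\ge0$. For a finite-dimensional complex vector space $U$ put
$$P(U)=\Lambda^qU\otimes S^{d+1}U,$$
a polynomial functor of degree $q+d+1$. With $V=U^*$, elements of $U$ are linear functions on $V$, so $P(U)$ is the space of $q$-forms on $V$ whose coefficients are homogeneous polynomials of degree $d+1$. For $\varphi:U\to U'$, the map $P(\varphi)$ is pullback of forms along the transpose $\varphi^t:U'^*\to U^*$.

For $v=v_1\wedge\dots\wedge v_{q-1}$ with constant vectors $v_i\in V$ let $i_v\omega$ be the 1-form $\omega(v_1,\dots,v_{q-1},\,\cdot\,)$, and extend linearly to $v\in\Lambda^{q-1}V$. For $q=1$, $v$ is a scalar and $i_v\omega=v\omega$. Let $R$ be the Euler field of $V$. Let $X(U)\subseteq P(U)$ be the set of $\omega$ with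
$$i_R\omega=0,\qquad (i_v\omega)\wedge\omega=0,\qquad(i_v\omega)\wedge d\omega=0\qquad\text{for all constant }v\in\Lambda^{q-1}V. \tag{1}$$
Let $X^\circ(U)\subseteq X(U)$ be the set of nonzero $\omega\in X(U)$ whose zero locus in $V$ has codimension $\ge2$. For $q=1$ the second condition in (1) is empty and the third is $\omega\wedge d\omega=0$, as in Section 1.

**Step 5.1. $X$ is a closed subset of $P$.** This is what makes Draisma's theorem applicable. The conditions (1) are polynomial (linear or quadratic) in the coefficients of $\omega$, so $X(U)$ is Zariski-closed. Let $f:V'\to V$ be linear. The Euler fields $R_{V'}$ and $R_V$ are $f$-related, so $i_{R_{V'}}f^*\omega=f^*(i_{R_V}\omega)$. For constant $w\in\Lambda^{q-1}V'$ the image $f(w)\in\Lambda^{q-1}V$ is again constant and $i_wf^*\omega=f^*(i_{f(w)}\omega)$. Finally $f^*$ commutes with $d$ and $\wedge$. So for instance $(i_wf^*\omega)\wedge d(f^*\omega)=f^*\big((i_{f(w)}\omega)\wedge d\omega\big)=0$ if $\omega$ satisfies (1), and likewise for the other two conditions. Hence $f^*\omega$ satisfies (1).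

**Step 5.2. $X^\circ(U)$ is open in $X(U)$.** This lets us pass from components of $X(U)$ to components of spaces of foliations. Let $\omega\ne0$. If its zero locus contains a hypersurface $\{f=0\}$ with $f$ irreducible, then $f$ divides all coefficients; conversely a nonconstant common factor gives a divisor of zeros. Factors of homogeneous polynomials are homogeneous, so $\omega=f\eta$ with $f$ homogeneous of some degree $e$, $1\le e\le d+1$. For each $e$ the set of classes of such $\omega$ is the image of the projective variety $\mathbb P(S^eU)\times\mathbb P(\Lambda^qU\otimes S^{d+1-e}U)$ under multiplication, which is well defined because a product of nonzero factors is nonzero. So it is closed. Thus $X^\circ(U)$ is $X(U)$ minus finitely many closed cones.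

The next step identifies $\mathrm{Fol}^q$ with $\mathbb P(X^\circ)$. It needs the following form of the Plücker relations.

**Lemma 1.** A nonzero $\omega\in\Lambda^qV^*$ is decomposable if and only if $(i_v\omega)\wedge\omega=0$ for all $v\in\Lambda^{q-1}V$.

*Proof.* Let $E=\{i_v\omega\}\subseteq V^*$ and $D=\{\alpha\in V^*:\alpha\wedge\omega=0\}$. If $\omega=\alpha_1\wedge\dots\wedge\alpha_q$, then $E$ is contained in the span of the $\alpha_i$, so $E\subseteq D$. Conversely, suppose $E\subseteq D$. If $\alpha_1,\dots,\alpha_r$ is a basis of $D$, then $\omega$ is divisible by $\alpha_1\wedge\dots\wedge\alpha_r$; so $r\le q$, and $\omega$ is decomposable if $r=q$. It remains to see $\dim E\ge q$. Let $K\subseteq V$ be the annihilator of $E$. For $u\in K$ we have $(i_v\omega)(u)=0$ for all $v$, that is, $i_u\omega=0$. Hence $\omega$ comes from $\Lambda^q(V/K)^*$, and $\dim V/K=\dim E$. As $\omega\neq0$, $\dim E\ge q$. $\square$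

**Proposition 2.** If $\dim U=n+1$ with $n>q$, then $\mathrm{Fol}^q(\mathbb P^n,d)=\mathbb P(X^\circ(U))$.

*Proof.* By the Euler sequence, $H^0(\mathbb P^n,\Omega^q(d+q+1))=\{\omega\in P(U):i_R\omega=0\}$. So the first condition of (1) is accounted for, and we must translate the remaining conditions from $\mathbb P^n$ to $V$.

**Step a. Local comparison on $\mathbb P^n$ and $V$.** The purpose is to write $\omega$ in terms of the local form on $\mathbb P^n$. Let $\pi:V\setminus0\to\mathbb P^n$ be the projection and $s:B\to V\setminus0$ a local section. In the coordinates $(b,t)\mapsto t\,s(b)$ on $\pi^{-1}(B)\cong B\times\mathbb C^*$ we have $R=t\partial_t$. Since $i_R\omega=0$, no $dt$ occurs in $\omega$. Since $L_R\omega=(d+q+1)\omega$, each coefficient is $t^{d+q+1}$ times a function of $b$. Hence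
$$\omega=t^{d+q+1}\pi^*\eta,\qquad\eta=s^*\omega,$$
and $\eta$ is the local form representing the twisted form. As $\pi$ is a submersion, the zero locus of $\omega$ in $V\setminus0$ is the cone over the zero locus in $\mathbb P^n$. Since $\{0\}$ has codimension $n+1\ge2$ in $V$, the two codimension conditions agree.

**Step b. Transfer of the local condition.** We show that the local condition defining a foliation may be tested on $V$. Call a form *good* at a point where it does not vanish if near that point it is $\omega_1\wedge\dots\wedge\omega_q$ with $d\omega_i\wedge\omega_1\wedge\dots\wedge\omega_q=0$ for all $i$. If $\omega$ is good and $f$ is a nonvanishing function, then $f\omega$ is good: replace $\omega_1$ by $f\omega_1$ and note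
$$d(f\omega_1)\wedge\omega=f\,d\omega_1\wedge\omega+df\wedge\omega_1\wedge\omega=f\,d\omega_1\wedge\omega=0.$$
Goodness is also preserved by pullback along holomorphic maps, wherever the pulled-back form does not vanish. So if $\eta$ is good at $b$, then $\omega=t^{d+q+1}\pi^*\eta$ is good at all points over $b$. Conversely, if $\omega$ is good at $t_0s(b)$, pull back along the section $t_0s$ to see that $t_0^{d+q+1}\eta$, hence $\eta$, is good at $b$.

It remains to prove that $\omega$ is good at all its nonzero points if and only if the last two conditions of (1) hold.

**Step c. Decomposability.** We show that pointwise decomposability, which Lemma 1 makes algebraic, already gives a holomorphic local decomposition. By Lemma 1, $(i_v\omega)\wedge\omega=0$ for all $v$ if and only if $\omega(x)$ is decomposable or zero for every $x$. Suppose this holds, and let $\omega(x)\ne0$. Choose constant vectors $v_1,\dots,v_q$ such that $g=\omega(v_1,\dots,v_q)$ is nonzero near $x$. Let $\omega_j$ be the contraction of $\omega$ with all $v_k$, $k\ne j$; it is holomorphic. At each point near $x$, $\omega_j$ lies in the $q$-dimensional span of the factors of $\omega$,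 so $\omega_1\wedge\dots\wedge\omega_q=c\,\omega$ for a function $c$. Moreover $\omega_j(v_k)=\pm\delta_{jk}g$, since for $k\neq j$ the vector $v_k$ is inserted twice. Evaluating on $(v_1,\dots,v_q)$ gives $c\,g=\pm g^q$, so $\omega_1\wedge\dots\wedge\omega_q=\pm g^{q-1}\omega$. Dividing by the nonvanishing $\pm g^{q-1}$, $\omega$ is locally holomorphically decomposable.

**Step d. Integrability.** We show that, for $\omega=\omega_1\wedge\dots\wedge\omega_q\ne0$ near a point, the third condition of (1) is the integrability condition. Contracting the product with a constant $v$ shows that $i_v\omega$ is a combination of the $\omega_j$ with holomorphic coefficients. Conversely, choose constant $v_1,\dots,v_q$ such that the matrix $M=(\omega_l(v_k))$ is invertible near the point. The contractions of $\omega$ with all $v_k$, $k\neq j$, for $j=1,\dots,q$, are up to sign the combinations of the $\omega_l$ whose coefficients are the cofactors of $M$, and the cofactor matrix is invertible. So the $i_v\omega$ and the $\omega_j$ span the same module over holomorphic functions. Therefore $(i_v\omega)\wedge d\omega=0$ for all $v$ if and only if $\omega_j\wedge d\omega=0$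 for all $j$. Now
$$d\omega=\sum_i\pm\,\omega_1\wedge\dots\wedge d\omega_i\wedge\dots\wedge\omega_q,$$
and after wedging with $\omega_j$ only the term $i=j$ survives, giving $\pm\,d\omega_j\wedge\omega_1\wedge\dots\wedge\omega_q$. So the condition is $d\omega_j\wedge\omega_1\wedge\dots\wedge\omega_q=0$ for all $j$.

**Step e. Conclusion.** We combine the local statements. If $\omega$ is good at all nonzero points, the last two conditions of (1) hold there by Lemma 1 and Step d. At points where $\omega=0$ they hold trivially, because $i_v\omega=0$ there. Conversely, if they hold on $V$, then Step c gives local decompositions at nonzero points and Step d shows that these are integrable. $\square$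

**Lemma 3.** If $\iota:U\to W$ is injective, then $P(\iota)X^\circ(U)\subseteq X^\circ(W)$.

*Proof.* The map $\iota^t:W^*\to U^*$ is surjective, so pulling back $q$-covectors along it is injective. Hence the pullback of $\omega$ vanishes at $w$ if and only if $\omega$ vanishes at $\iota^t(w)$. The zero locus is the preimage of that of $\omega$, of the same codimension. $\square$

For $\iota$ injective, $P(\iota)\omega$ is the *linear pullback* of $\omega$ along the linear projection of projective spaces induced by $\iota^t$. For $\varphi$ surjective, $\varphi^t$ is injective and $P(\varphi)\omega$ is the *restriction* of $\omega$ to the linear subspace which is the image of $\varphi^t$. No analogue of Lemma 3 holds for all surjections: restriction to a special subspace can create zeros. That is why $X$, and not $X^\circ$, is the object to which we apply Draisma's theorem.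

## 6. Finitely many irreducible pieces for all $n$ at once

Call a nonempty closed subset of $P$ *irreducible* if it is not a union of two proper closed subsets.

**Step 6.1. Decomposing $X$.** We produce a number $k$ that does not know about $n$. Closed subsets of $P$ satisfy the descending chain condition. If some nonempty closed subset were not a finite union of irreducible ones, choose a minimal such $Y$. It is not irreducible, so $Y=Y'\cup Y''$ with proper closed subsets. Each is empty or a finite union of irreducible ones, by minimality, and so $Y$ is such a union as well, a contradiction. Hence, after omitting superfluous pieces,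
$$X=X_1\cup\dots\cup X_k,\qquad X_i\text{ irreducible},\quad X_i\not\subseteq X_j\text{ for }i\neq j, \tag{2}$$
and $k$ depends only on $(q,d)$.

For $(q,d)=(1,1)$ this is the decomposition of Section 1, with $k=2$. There $X_1$ and $X_2$ are stable under linear maps, since $P(\varphi)$ sends $\ell\,dQ-2Q\,d\ell$ to the same expression in $\varphi(\ell),\varphi(Q)$, and pullbacks of pullbacks are pullbacks.

**Step 6.2. Irreducibility for each $U$.** Irreducibility in (2) is a statement about the whole functor, and we need it for each single $U$.

**Lemma 4.** If $Y\subseteq P$ is an irreducible closed subset, then $Y(U)$ is an irreducible variety for every $U$.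

*Proof.* $Y(U)$ is nonempty: if $y\in Y(U')$, apply the zero map $U'\to U$. Suppose $Y(U)=A\cup B$ with $A,B$ proper Zariski-closed subsets. We spread $A$ and $B$ out to all spaces by testing along all maps to $U$:
$$A'(W)=\{x\in Y(W):P(\varphi)x\in A\ \text{ for all }\varphi\in\mathrm{Hom}(W,U)\},$$
and $B'$ likewise. $A'(W)$ is an intersection of closed sets, so it is closed. If $\psi:W\to W'$ and $x\in A'(W)$, then $P(\varphi)P(\psi)x=P(\varphi\psi)x\in A$ for all $\varphi:W'\to U$, so $P(\psi)x\in A'(W')$. Hence $A'$ and $B'$ are closed subsets of $P$.

Let $x\in Y(W)$. The map $\mathrm{Hom}(W,U)\to Y(U)$, $\varphi\mapsto P(\varphi)x$, is polynomial, and $\mathrm{Hom}(W,U)$ is irreducible. The preimages of $A$ and $B$ are closed and cover it, so one of them is everything: $x\in A'(W)\cup B'(W)$. Thus $Y=A'\cup B'$, and by irreducibility, say, $Y=A'$. Taking $W=U$ and $\varphi=\mathrm{id}_U$ gives $Y(U)=A'(U)\subseteq A$, a contradiction. $\square$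

Consequently, for every $U$, $X(U)=\bigcup_{i=1}^kX_i(U)$ with each $X_i(U)$ closed and irreducible. The irreducible components of $X(U)$ are the maximal sets among the $X_i(U)$, and there are at most $k$ of them. Different indices may give nested or equal sets for small $U$: in Section 1, $X_1(U)\subset X_2(U)$ when $\dim U=3$.

**Step 6.3. From $X(U)$ to $\mathrm{Fol}$.** We transfer the count to the projectivized open part. Let $\dim U=n+1$, $n>q$. Since $X^\circ(U)$ is open in $X(U)$, its components are the sets $C\cap X^\circ(U)$, where $C$ runs over the components of $X(U)$ meeting $X^\circ(U)$, and different $C$ give different sets. Each $X_i(U)$ is a cone: $P(\lambda\,\mathrm{id}_U)$ is multiplication by $\lambda^{q+d+1}$ and preserves $X_i(U)$, and every complex number is a $(q+d+1)$-th power. So the sets $\mathbb P(C\cap X^\circ(U))$ are closed in $\mathbb P(X^\circ(U))$, irreducible (images of irreducible sets), and cover it. They are not contained in one another, because $C\cap X^\circ(U)$ is the full preimage of $\mathbb P(C\cap X^\circ(U))$. By Proposition 2 they are the components of $\mathrm{Fol}^q(\mathbb P^n,d)$, and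
$$\mathrm{ic}^q(\mathbb P^n,d)=\#\{\text{components of }X(U)\text{ meeting }X^\circ(U)\}\le k\qquad\text{for all }n>q. \tag{3}$$

This is the bound in Theorem A, and it already answers the question: $\limsup_n\mathrm{ic}^q(\mathbb P^n,2)\le k(q,2)<\infty$.

## 7. No component is lost when $n$ grows

**Step 7.1. Inclusions descend.** We need to compare the $X_i$ in different dimensions. Let $\dim U\le\dim W$, and choose $\iota:U\to W$ and $\rho:W\to U$ with $\rho\iota=\mathrm{id}_U$. Then
$$X_i(W)\subseteq X_j(W)\ \Longrightarrow\ X_i(U)=P(\rho)P(\iota)X_i(U)\subseteq P(\rho)X_i(W)\subseteq P(\rho)X_j(W)\subseteq X_j(U). \tag{4}$$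
Read backwards, a non-inclusion seen on $U$ persists on every larger $W$.

**Step 7.2. Monotonicity.** We inject the components counted for $U$ into those counted for $W$. Let $q+2\le\dim U\le\dim W$, and let $A_1,\dots,A_m$ be the components of $X(U)$ meeting $X^\circ(U)$. Write $A_j=X_{i(j)}(U)$. Let $X_{l(j)}(W)$ be a component of $X(W)$ containing $X_{i(j)}(W)$. By (4), $A_j\subseteq X_{l(j)}(U)$. As $X_{l(j)}(U)$ is irreducible and $A_j$ is a component of $X(U)$,
$$A_j=X_{l(j)}(U).$$

If $X_{l(j)}(W)=X_{l(j')}(W)$, then (4), applied to both inclusions, gives $X_{l(j)}(U)=X_{l(j')}(U)$, that is, $A_j=A_{j'}$. So the components $X_{l(j)}(W)$, $j=1,\dots,m$, are pairwise distinct. Finally $X_{l(j)}(W)\supseteq P(\iota)X_{l(j)}(U)=P(\iota)A_j$, and this meets $X^\circ(W)$ by Lemma 3. Hence $X(W)$ has at least $m$ components meeting $X^\circ(W)$.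

**Step 7.3. End of the proof of Theorem A.** By (3), Step 7.2 says that $\mathrm{ic}^q(\mathbb P^n,d)$ is nondecreasing for $n>q$, and it is bounded by $k$. A bounded nondecreasing sequence of integers is eventually constant, so the limit exists and is finite. $\blacksquare$

## 8. Components seen on a general $\mathbb P^N$

Put $U_n=\mathbb C^{n+1}$. In Section 3 we wanted one dimension $N$ that distinguishes all components for all larger $n$. Now it can be chosen.

**Step 8.1. The choice of $N$.** We choose $N\ge q+1$ such that the following three conditions hold. Each holds for all large $N$, so they can be satisfied together.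

**(i)** $X_i(U_N)\not\subseteq X_j(U_N)$ for $i\neq j$. By (2), $X_i(U)\not\subseteq X_j(U)$ for some $U$, depending on $i,j$. By (4) this persists in larger dimension, and there are finitely many pairs. (For $(q,d)=(1,1)$ this fails for $N=2$ and holds for $N\ge3$.)

**(ii)** For all $i$ and all $W$,
$$X_i(W)=\{x\in P(W):P(\varphi)x\in X_i(U_N)\ \text{ for all }\varphi:W\to U_N\}.$$
To see that this is possible, fix $i$ and let
$$Y_m(W)=\{x\in P(W):P(\varphi)x\in X_i(U_m)\ \text{ for all }\varphi:W\to U_m\}.$$
As in the proof of Lemma 4, $Y_m$ is a closed subset of $P$: it is an intersection of closed conditions, and $P(\varphi)P(\psi)x=P(\varphi\psi)x$. It contains $X_i$ because $X_i$ is functorial.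

The chain is descending in $m$. Let $\iota:U_m\to U_{m+1}$ and $\rho:U_{m+1}\to U_m$ be standard maps with $\rho\iota=\mathrm{id}$. If $x\in Y_{m+1}(W)$ and $\varphi:W\to U_m$, then $P(\iota\varphi)x\in X_i(U_{m+1})$, so $P(\varphi)x=P(\rho)P(\iota\varphi)x\in X_i(U_m)$.

Next, $Y_m(W)=X_i(W)$ whenever $\dim W\le m+1$. Choose $\iota:W\to U_m$ and $\rho:U_m\to W$ with $\rho\iota=\mathrm{id}_W$. For $x\in Y_m(W)$ we have $P(\iota)x\in X_i(U_m)$, and so $x=P(\rho)P(\iota)x\in X_i(W)$. Hence $\bigcap_mY_m=X_i$. By Draisma's theorem the chain stabilizes, so $Y_m=X_i$ for all large $m$. This is the second use of the theorem.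

**(iii)** The set $I_n=\{i:X_i(U_n)\cap X^\circ(U_n)\neq\emptyset\}$ equals a fixed set $I$ for all $n\ge N$. Indeed $I_n$ is nondecreasing in $n$ by Lemma 3 and is contained in the finite set $\{1,\dots,k\}$.

Condition (ii) can be checked by hand for $(q,d)=(1,0)$. There $X$ corresponds to $\{A\in\Lambda^2U:\operatorname{rank}A\le2\}$, which is irreducible. Testing along maps to $U_2=\mathbb C^3$ sees nothing, as every element of $\Lambda^2\mathbb C^3$ has rank $\le2$. Testing along maps to $U_3=\mathbb C^4$ suffices: if $A=e_1\wedge e_2+e_3\wedge e_4+\cdots$ has rank $\ge4$, in a basis extending $e_1,\dots,e_4$, the projection to $\langle e_1,\dots,e_4\rangle$ sends $A$ to an element of rank 4.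

**Step 8.2. The components for $n\ge N$.** We name them. By (i) and (4), for $n\ge N$ none of $X_1(U_n),\dots,X_k(U_n)$ contains another, so they are exactly the components of $X(U_n)$. By (iii) and Step 6.3, the components of $\mathrm{Fol}^q(\mathbb P^n,d)$ are the pairwise distinct sets
$$Z_{i,n}=\mathbb P\big(X_i(U_n)\cap X^\circ(U_n)\big),\qquad i\in I.$$

**Step 8.3. Proof of part 1 of Theorem B.** We check that pullback sends $Z_{i,N}$ to $Z_{i,n}$ and to no other component. For $\iota:U_N\to U_n$ injective, $P(\iota)$ maps $X_i(U_N)\cap X^\circ(U_N)$ into $X_i(U_n)\cap X^\circ(U_n)$ by functoriality and Lemma 3. So all linear pullbacks of elements of $Z_{i,N}$ lie in $Z_{i,n}$. If they all lie in $Z_{j,n}$, apply $P(\rho)$ with $\rho\iota=\mathrm{id}$ to get $X_i(U_N)\cap X^\circ(U_N)\subseteq X_j(U_N)$. The left side is a nonempty open subset of the irreducible $X_i(U_N)$, hence dense in it. Taking closures, $X_i(U_N)\subseteq X_j(U_N)$, and $i=j$ by (i). So $Z=Z_{i,N}$ determines $Z_n=Z_{i,n}$ uniquely, and $Z_{i,N}\mapsto Z_{i,n}$, $i\in I$, is a bijection.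

**Step 8.4. Restriction to a general hyperplane.** For part 2 we must know that restricting a foliation to a general linear subspace gives a foliation. We show: if $m\ge q+2$ and $\omega\in\mathrm{Fol}^q(\mathbb P^m,d)$, then the restriction of $\omega$ to a general hyperplane $H$ is in $\mathrm{Fol}^q(\mathbb P^{m-1},d)$. The conditions (1) are preserved by Step 5.1, and $m-1>q$. So by Proposition 2 it is enough that the zero locus of $\omega|_H$ has codimension $\ge2$ in $H$, which also shows $\omega|_H\neq0$.

Inside $\mathrm{Sing}(\omega)\cap H$: a general $H$ contains no component of $\mathrm{Sing}(\omega)$, so $\dim(\mathrm{Sing}(\omega)\cap H)\le(m-2)-1=(m-1)-2$.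

At $x\in H\setminus\mathrm{Sing}(\omega)$: write $\omega=\alpha_1\wedge\dots\wedge\alpha_q$ at $x$, with kernel $K_x=\bigcap\ker\alpha_i$ of codimension $q$ in $T_x\mathbb P^m$. The restriction to $T_xH$ vanishes if and only if the $\alpha_i|_{T_xH}$ are linearly dependent. This means that some nonzero combination of the $\alpha_i$ has kernel $T_xH$, i.e. that $T_xH\supseteq K_x$. For fixed $x$ such $H$ form a $\mathbb P^{q-1}$. So the closed set of pairs $(x,H)$ in $(\mathbb P^m\setminus\mathrm{Sing}(\omega))\times(\mathbb P^m)^\vee$ has dimension $m+(q-1)$. Projecting to $(\mathbb P^m)^\vee$, of dimension $m$, we see that for general $H$ the fiber is empty or has dimension $q-1\le(m-1)-2$. The last inequality is $m\ge q+2$.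

**Step 8.5. Restriction to a general $\mathbb P^N$.** We pass from hyperplanes to $\mathbb P^N$, and from one subspace to a general one. Let $n\ge N$ and $\omega\in X^\circ(U_n)$. Restricting successively to general hyperplanes, from $\mathbb P^n$ down to $\mathbb P^N$ (each step starts on a $\mathbb P^m$ with $m\ge N+1\ge q+2$), we find a surjective $\varphi:U_n\to U_N$ with $P(\varphi)\omega\in X^\circ(U_N)$. Let $S\subseteq\mathrm{Hom}(U_n,U_N)$ be the set of all surjective $\varphi$ with this property. By Step 5.2 it is open, because $\varphi\mapsto P(\varphi)\omega\in X(U_N)$ is polynomial; it is nonempty, hence dense, since $\mathrm{Hom}(U_n,U_N)$ is irreducible.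

Surjections $\varphi$ correspond, up to composition with $\mathrm{GL}(U_N)$, to the linear subspaces $\mathbb P^N\subset\mathbb P^n$ given by the image of $\varphi^t$, and the map from surjections to the Grassmannian is open and surjective. The sets $X^\circ(U_N)$ and $X_i(U_N)$ are stable under $\mathrm{GL}(U_N)$. So a condition of the form "$P(\varphi)\omega\in X^\circ(U_N)$" or "$P(\varphi)\omega\in X_i(U_N)$" depends only on the subspace, and holding for general $\varphi$ is the same as holding for a general $\mathbb P^N$. In particular the restriction of $\omega$ to a general $\mathbb P^N$ is a foliation.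

**Step 8.6. Proof of part 2 of Theorem B.** We use (ii) to recognize the component. Let $\omega\in X^\circ(U_n)$ and $i\in I$. If the class of $\omega$ is in $Z_{i,n}$, then $\omega\in X_i(U_n)$, so $P(\varphi)\omega\in X_i(U_N)$ for all $\varphi$. For $\varphi\in S$ also $P(\varphi)\omega\in X^\circ(U_N)$, so the restriction to a general $\mathbb P^N$ lies in $Z_{i,N}$.

Conversely, suppose the restriction to a general $\mathbb P^N$ lies in $Z_{i,N}$. Then the set of $\varphi\in\mathrm{Hom}(U_n,U_N)$ with $P(\varphi)\omega\in X_i(U_N)$ contains a nonempty open set. It is also closed, and $\mathrm{Hom}(U_n,U_N)$ is irreducible, so it is everything. By (ii), $\omega\in X_i(U_n)$, and since $\omega\in X^\circ(U_n)$ its class lies in $Z_{i,n}$. $\blacksquare$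

## 9. Partitions and the growth of the limit with $q$

**Step 9.1. Proof of Corollary C.** We meet the fixed-rank count at the one value of $n$ where rank $2$ and codimension $q$ coincide. Let $q\ge2$ and $n=q+2\ge4$. A foliation of codimension $q$ on $\mathbb P^{q+2}$ has rank 2, so the first given result of Section 2 applies with $n-4=q-2$. Monotonicity in Theorem A is valid from $n=q+1$ on, so
$$\lim_{n\to\infty}\mathrm{ic}^q(\mathbb P^n,2)\ \ge\ \mathrm{ic}^q(\mathbb P^{q+2},2)=\mathrm{ic}_2(\mathbb P^{q+2},2)\ \ge\ p(q-2)\ >\ e^{2\sqrt{q-2}}/14.\qquad\blacksquare$$

This also explains how Theorem A is compatible with $\mathrm{ic}_r(\mathbb P^n,2)\to\infty$ for fixed $r\ge2$. With the rank fixed, the codimension $n-r$ grows with $n$, so one runs through infinitely many functors $\Lambda^{n-r}U\otimes S^3U$ and evaluates each at a single space. With the codimension fixed there is one functor, and Draisma's theorem applies to it. The theorem is used here non-effectively, both in (2) and in condition (ii), so the argument gives no explicit value for the limit or for $N$.
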